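\title{Colored power sums and regular sequences in semigroup algebras of lattice polytopes}

\begin{abstract}
Sort the degree-one monomials of the semigroup algebra of a product of $n$ unit $m$-simplices by a color degree, and add up their $k$-th powers in each color. We prove that the resulting $mn+1$ elements form a regular sequence of maximal length over every field, as conjectured in characteristic zero by Levic\'an-Santib\'a\~nez and Romero. For an arbitrary lattice polytope $Q$ and an integral linear function $w$, the analogous sums over the level sets of $w$ form a regular sequence of maximal length if and only if $w$ is non-constant on every edge of $Q$ and takes exactly $\dim Q+1$ values on the lattice points of $Q$. We classify all such $w$ on products of simplices.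
\end{abstract}

\section{Introduction}

Throughout, $\mathbb N=\{0,1,2,\dots\}$, $K$ is a field and $\overline K$ is an algebraic closure of $K$.

\subsection*{The algebra and its two gradings}
A \emph{lattice polytope} $Q\subseteq\mathbb R^d$ is the convex hull of finitely many points of $\mathbb Z^d$. Its \emph{affine semigroup algebra} $K[Q]$ has as $K$-basis the \emph{monic monomials} $t^rx^v$ with $r\in\mathbb N$ and $v\in rQ\cap\mathbb Z^d$, where $x^v=\prod_jx_j^{v_j}$, and its multiplication is $t^rx^v\cdot t^sx^{v'}=t^{r+s}x^{v+v'}$. The product is again a basis element because $rQ+sQ=(r+s)Q$ for convex $Q$. The \emph{projective degree} $\operatorname{pdeg}(t^rx^v)=r$ grades $R=K[Q]$, with $R_0=K$, and $\dim_KR_r$ is the number of lattice points of $rQ$. If $Q$ is $d$-dimensional, then $R$ has Krull dimension $d+1$ (Lemma~\ref{lem:CM}).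

Let $\Delta_m=\operatorname{conv}(0,e_1,\dots,e_m)\subseteq\mathbb R^m$ be the unit simplex, and put $e_0=0$. Let $(\Delta_m)^{\times n}\subseteq\mathbb R^{mn}$ be its $n$-fold product, with coordinates $v=(v_{b,j})_{1\le b\le n,\,1\le j\le m}$. The lattice points of $\Delta_m$ are its vertices $e_0,\dots,e_m$. Hence the lattice points of $(\Delta_m)^{\times n}$ are its vertices $(e_{j_1},\dots,e_{j_n})$, indexed by $J=(j_1,\dots,j_n)\in\{0,\dots,m\}^n$, and the monic monomials of projective degree $1$ are
\[
y_J=t\prod_{b=1}^n x_{b,j_b},\qquad\text{where }x_{b,0}=1 .
\]
The weight vector $(1,2,\dots,m)$ on each factor gives a second grading, the \emph{color degree}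
\[
\operatorname{cdeg}(t^rx^v)=\sum_{b=1}^n\sum_{j=1}^m j\,v_{b,j}.
\]
Thus $\operatorname{cdeg}(y_J)=|J|:=j_1+\dots+j_n$, which takes the values $0,1,\dots,mn$. For an integer $k\ge1$ define
\begin{equation}\label{eq:e}
e^0=t=y_{(0,\dots,0)},\qquad e^i=e^i_{m,n,k}=\sum_{|J|=i}y_J^{\,k}\quad(1\le i\le mn).
\end{equation}
So $e^i$ is the sum of the $k$-th powers of the monic monomials of projective degree $1$ and color degree $i$.

\subsection*{The question}
Elements $f_1,\dots,f_s$ of a ring $R$ form a \emph{regular sequence} if $R/(f_1,\dots,f_s)\ne0$ and each $f_i$ is a nonzerodivisor in $R/(f_1,\dots,f_{i-1})$. No regular sequence in $K[(\Delta_m)^{\times n}]$ is longer than the Krull dimension $mn+1$, and this is exactly the number of colors. Levic\'an-Santib\'a\~nez and Romero \cite{LR} conjectured that, for $K$ of characteristic zero and all $m,n,k\ge1$, the elements \eqref{eq:e} form a regular sequence of this maximal length.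

For $n=1$ this is visible at once. The algebra $K[\Delta_m]$ is the polynomial ring in $y_0,\dots,y_m$, since $t^rx^v=y_0^{r-\sum_jv_j}\prod_jy_j^{v_j}$, and the sequence is $y_0,y_1^k,\dots,y_m^k$. For $m=1$ the polytope is the unit cube and $e^i$ is $t^k$ times the $i$-th elementary symmetric polynomial in $x_{1,1}^k,\dots,x_{n,1}^k$. In general the $e^i$ are the coefficients of a product:
\begin{equation}\label{eq:gen}
t^k+\sum_{i=1}^{mn}e^i\,q^i=\sum_Jy_J^{\,k}q^{|J|}=t^k\prod_{b=1}^n\Bigl(1+\sum_{j=1}^m x_{b,j}^k\,q^j\Bigr).
\end{equation}
For $n\ge2$ the intermediate colors contain several monomials, and their $k$-th powers can cancel, in ways that depend on $k$ and on the characteristic. The question is whether they can cancel in all colors at once. Formula \eqref{eq:gen} suggests that they cannot, because a product of nonzero polynomials in $q$ is nonzero.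

\begin{theorem}\label{thm:A}
Let $K$ be any field and $m,n,k\ge1$. Then $e^0,e^1_{m,n,k},\dots,e^{mn}_{m,n,k}$ is a regular sequence of maximal length $mn+1$ in $R=K[(\Delta_m)^{\times n}]$.
\end{theorem}

\begin{corollary}\label{cor:free}
The algebra $R=K[(\Delta_m)^{\times n}]$ is a finite free module over the polynomial ring $K[e^0,\dots,e^{mn}]$, and
\[
\dim_KR/(e^0,\dots,e^{mn})=k^{mn}\,\frac{(mn)!}{(m!)^n}.
\]
\end{corollary}

\subsection*{Other polytopes and other weights}
To see which features of the polytope and of the weight are responsible for Theorem~\ref{thm:A}, consider the following setting. Let $Q\subseteq\mathbb R^d$ be a $d$-dimensional lattice polytope with $d\ge1$. Let $w\colon\mathbb R^d\to\mathbb R$ be linear with $w(\mathbb Z^d)\subseteq\mathbb Z$, and let $W=w(Q\cap\mathbb Z^d)$ be the set of colors. Choose arbitrary coefficients $c_v\in K\setminus\{0\}$ for $v\in Q\cap\mathbb Z^d$ and arbitrary integers $k_i\ge1$ for $i\in W$, and set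
\begin{equation}\label{eq:theta}
\theta_i=\sum_{v\in Q\cap\mathbb Z^d,\ w(v)=i}c_v\,(tx^v)^{k_i}\qquad(i\in W).
\end{equation}
Each $\theta_i$ is homogeneous of projective degree $k_i$.

\begin{theorem}\label{thm:B}
In this setting the following hold.
\begin{enumerate}
\item[(1)] The quotient $K[Q]/(\theta_i:i\in W)$ is finite-dimensional over $K$ if and only if $w$ is non-constant on every edge of $Q$. In that case $|W|\ge d+1$.
\item[(2)] For any ordering of $W$, the sequence $(\theta_i)_{i\in W}$ is a regular sequence of maximal length $d+1$ if and only if $w$ is non-constant on every edge of $Q$ and $|W|=d+1$.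
\end{enumerate}
In particular, the answer does not depend on $K$, on the $c_v$ or on the $k_i$.
\end{theorem}

On products of simplices the two conditions can be solved completely.

\begin{theorem}\label{thm:C}
Let $Q=\Delta_{m_1}\times\dots\times\Delta_{m_n}$ with all $m_b\ge1$, and let $w(v)=\sum_b\sum_{j\ge1}a_{b,j}v_{b,j}$ with $a_{b,j}\in\mathbb Z$. Put $a_{b,0}=0$ and $A_b=\{a_{b,0},\dots,a_{b,m_b}\}$. For any choice of $K$, $c_v$ and $k_i$ as above, the elements $(\theta_i)_{i\in W}$ form a regular sequence of maximal length $1+\sum_bm_b$ if and only if $|A_b|=m_b+1$ for all $b$ and either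
\begin{itemize}
\item $n=1$, or
\item $n\ge2$ and, for some integer $g\ge1$, every $A_b$ is an arithmetic progression with common difference $g$.
\end{itemize}
In particular, for $n\ge2$ and the same weight vector $(a_1,\dots,a_m)$ on each factor $\Delta_m$, the valid weight vectors are exactly those with
\[
\{0,a_1,\dots,a_m\}=g\cdot\{-s,-s+1,\dots,m-s\}\quad\text{for some integers } g\ge1,\ 0\le s\le m.
\]
\end{theorem}

For such a weight vector, adding $gs$ to the colors $0,a_1,\dots,a_m$ of the vertices of $\Delta_m$ and dividing by $g$ gives a permutation of $0,1,\dots,m$. So, up to a permutation of the $m+1$ vertices, a positive scaling and a translation of the set of colors, the weight $(1,\dots,m)$ is the only one that works for $n\ge2$. Taking $m_b=m$ and $a_{b,j}=j$ in Theorem~\ref{thm:C} shows that Theorem~\ref{thm:A}, which is the case $c_v=1$, $k_0=1$ and $k_i=k$ for $i\ge1$, remains true with arbitrary nonzero coefficients and with exponents that depend on the color.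

Section~\ref{sec:zeros} reduces regularity to a statement about common zeros. Section~\ref{sec:product} proves Theorem~\ref{thm:A} directly from a recentered form of \eqref{eq:gen}, independently of Theorem~\ref{thm:B}. Section~\ref{sec:edges} isolates the one term that decides this argument, which leads to Theorem~\ref{thm:B}, and Section~\ref{sec:weights} proves Theorem~\ref{thm:C}.

\section{From regular sequences to common zeros}\label{sec:zeros}

In this section $Q\subseteq\mathbb R^d$ is a $d$-dimensional lattice polytope, $R=K[Q]$ is graded by projective degree, and $R_+=\bigoplus_{r>0}R_r$. To test directly whether an element is a nonzerodivisor modulo others is hard. In a Cohen--Macaulay ring the test can be replaced by a dimension count, and the Nullstellensatz turns the count into a statement about solutions of equations.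

A Noetherian ring is \emph{Cohen--Macaulay} if in its localization at every prime ideal the maximal ideal contains a regular sequence of length equal to the Krull dimension. Let $B$ be a finitely generated graded $K$-algebra with $B_0=K$ and Krull dimension $D$. A \emph{homogeneous system of parameters} of $B$ is a family of $D$ homogeneous elements of positive degree such that the quotient of $B$ by them is finite-dimensional over $K$. We use the Cohen--Macaulay property only through the following fact \cite[\S\S1.5 and 2.1]{BH}: if $B$ is Cohen--Macaulay, then every homogeneous system of parameters of $B$ is a regular sequence, in any order.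

\begin{lemma}\label{lem:CM}
The ring $R$ is a finitely generated $K$-algebra, a domain, Cohen--Macaulay, and of Krull dimension $d+1$.
\end{lemma}

\begin{proof}
The ring $R$ is a subring of $K[t,x_1^{\pm1},\dots,x_d^{\pm1}]$, hence a domain. The exponents $(r,v)$ of its monomials are the lattice points of the cone $C$ spanned by the vectors $(1,u)$, where $u$ runs over the vertices of $Q$. This is a rational polyhedral cone of dimension $d+1$. By Gordan's lemma the semigroup $C\cap\mathbb Z^{d+1}$ is finitely generated. It generates a group of rank $d+1$, and this rank is the Krull dimension of its semigroup algebra. It is normal: a lattice vector with a positive multiple in $C$ lies in $C$. By Hochster's theorem \cite{Hochster}, the semigroup algebra of a finitely generated normal affine semigroup is Cohen--Macaulay over any field.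
\end{proof}

\begin{lemma}\label{lem:reg}
\begin{enumerate}
\item[(a)] Every regular sequence in $R$ has length at most $d+1$.
\item[(b)] Homogeneous elements $\theta_0,\dots,\theta_d\in R_+$ form a regular sequence if and only if $\dim_KR/(\theta_0,\dots,\theta_d)<\infty$.
\item[(c)] If $\theta_1,\dots,\theta_s\in R_+$ are homogeneous and $\dim_KR/(\theta_1,\dots,\theta_s)<\infty$, then $s\ge d+1$.
\end{enumerate}
\end{lemma}

\begin{proof}
In a Noetherian ring the minimal primes consist of zero divisors. So a prime that contains a nonzerodivisor $f$ is not minimal, every chain of primes containing $f$ can be extended downward, and passing to the quotient by $f$ lowers the Krull dimension by at least one. The quotient of $R$ by a regular sequence of length $s$ is therefore a nonzero ring of dimension at most $d+1-s$. This gives (a). For $s=d+1$ the quotient is a finitely generated $K$-algebra of dimension $0$, which is finite-dimensional over $K$ by Noether normalization. This is one direction of (b), and the other is the fact quoted above, which applies by Lemma~\ref{lem:CM}.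

For (c), the ideal $I=(\theta_1,\dots,\theta_s)$ is homogeneous and of finite codimension, so it contains $R_r$ for all large $r$. Every element of $R_+$ then has a power in $I$, so the maximal ideal $R_+$ is the only prime containing $I$. By Krull's height theorem, a prime minimal over an ideal with $s$ generators has height at most $s$. In a finitely generated domain over a field every maximal ideal has height equal to the dimension, so $d+1\le s$.
\end{proof}

\begin{remark}
Part (b) needs all lattice points of the dilates $rQ$. In the non-normal subalgebra $B\subseteq K[t,x]$ generated by $t,tx,tx^3,tx^4$, the quotient by $t$ and $tx^4$ is finite-dimensional, since $(tx)^4=t^3\cdot tx^4$ and $(tx^3)^4=t\,(tx^4)^3$. But $t,tx^4$ is not a regular sequence: $(tx)^2\cdot tx^4=t\,(tx^3)^2$ lies in $tB$, while $(tx)^2$ does not, because $tx^2\notin B$.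
\end{remark}

A \emph{point} of $R$ is a $K$-algebra homomorphism $\varphi\colon R\to\overline K$. It is a \emph{common zero} of a family of elements if it sends each of them to $0$. The \emph{origin} is the point that sends $R_+$ to $0$; it is the only point with kernel $R_+$.

\begin{lemma}\label{lem:null}
Let $I\subseteq R_+$ be an ideal whose only common zero is the origin. Then $\dim_KR/I<\infty$.
\end{lemma}

\begin{proof}
Let $\mathfrak m\supseteq I$ be a maximal ideal. By the Nullstellensatz the field $R/\mathfrak m$ is finite over $K$, so it embeds in $\overline K$ over $K$. Hence $\mathfrak m$ is the kernel of a common zero of $I$, and $\mathfrak m=R_+$. In a finitely generated $K$-algebra the intersection of all maximal ideals is the set of nilpotent elements. So every element of $R_+$ is nilpotent modulo $I$. Let $g_1,\dots,g_p\in R_+$ generate $R$ as a $K$-algebra and choose $N$ with $g_1^N,\dots,g_p^N\in I$. Then $R/I$ is spanned by the finitely many products $g_1^{\alpha_1}\cdots g_p^{\alpha_p}$ with all $\alpha_j<N$.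
\end{proof}

It remains to recognize the origin. The elements \eqref{eq:theta} involve only monomials of degree $1$, which need not generate $R$. But an affine relation with rational coefficients among lattice points becomes, after clearing denominators, an identity between products of monomials, and such identities are enough.

\begin{lemma}\label{lem:convex}
Let $F$ be a lattice polytope with vertex set $U$, and let $p\in F$ have rational coordinates. Then $p=\sum_{u\in U}\lambda_uu$ with rational $\lambda_u\ge0$ and $\sum_u\lambda_u=1$. If $p$ lies in the relative interior of $F$, all $\lambda_u$ can be taken positive.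
\end{lemma}

\begin{proof}
By Carath\'eodory's theorem $p$ is a convex combination of affinely independent vertices. Its coefficients are the unique solution of a linear system with rational entries, so they are rational. Now let $p$ be in the relative interior and $M=|U|$. For rational $0<\varepsilon<1/M$ the rational point $p'=(p-\varepsilon\sum_uu)/(1-\varepsilon M)$ lies in the affine hull of $F$, and it tends to $p$ as $\varepsilon\to0$. So $p'\in F$ for small $\varepsilon$. Write $p'=\sum_u\mu_uu$ by the first part. Then $p=\sum_u\bigl(\varepsilon+(1-\varepsilon M)\mu_u\bigr)u$ has the required form.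
\end{proof}

\begin{lemma}\label{lem:vertices}
A point $\varphi$ of $R$ with $\varphi(tx^u)=0$ for all vertices $u$ of $Q$ is the origin.
\end{lemma}

\begin{proof}
Let $r\ge1$ and $v\in rQ\cap\mathbb Z^d$. Lemma~\ref{lem:convex}, applied to $v/r$, gives $v=\sum_u\lambda_uu$ with rational $\lambda_u\ge0$ and $\sum_u\lambda_u=r$. Choose $N\ge1$ with all $N\lambda_u\in\mathbb N$. Then $(t^rx^v)^N=\prod_u(tx^u)^{N\lambda_u}$. Since $r\ge1$, some exponent on the right is positive, so $\varphi(t^rx^v)^N=0$ and $\varphi(t^rx^v)=0$.
\end{proof}

\section{Products of simplices and products of polynomials}\label{sec:product}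

Let $R=K[(\Delta_m)^{\times n}]$. The elements \eqref{eq:e} are $mn+1=\dim R$ homogeneous elements of positive degree. By Lemmas~\ref{lem:reg} and~\ref{lem:null}, Theorem~\ref{thm:A} follows once we show that their only common zero is the origin.

\begin{example}[the unit square]\label{ex:square}
Let $m=1$, $n=2$, and write $x_1,x_2$ for the two variables. Then $y_{00}=t$, $y_{10}=tx_1$, $y_{01}=tx_2$, $y_{11}=tx_1x_2$, with $y_{00}y_{11}=y_{10}y_{01}$, and
\[
e^0=y_{00},\qquad e^1=y_{10}^k+y_{01}^k,\qquad e^2=y_{11}^k .
\]
Let $\varphi$ be a common zero and $\eta_{ij}=\varphi(y_{ij})$. The $2\times2$ matrix $(\eta_{ij})$ has determinant $0$. If it is not zero, it has rank one, so $\eta_{ij}=\alpha_i\beta_j$ with nonzero vectors $\alpha,\beta\in\overline K^{\,2}$. Then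
\[
(\alpha_0^k+\alpha_1^kq)(\beta_0^k+\beta_1^kq)=\eta_{00}^k+(\eta_{10}^k+\eta_{01}^k)\,q+\eta_{11}^kq^2=0,
\]
although both factors on the left are nonzero polynomials. So all $\eta_{ij}$ vanish, and $\varphi$ is the origin by Lemma~\ref{lem:vertices}.

For $k=1$ the quotient can be written down. The $y_{ij}$ generate $R$, since $t^rx_1^ax_2^b=y_{11}^{b}y_{10}^{a-b}y_{00}^{r-a}$ for $r\ge a\ge b$, and symmetrically for $b\ge a$. Modulo $e^0,e^1,e^2$ the degree-one part is spanned by $y_{10}=-y_{01}\neq0$, and $y_{10}^2=-y_{00}y_{11}=0$. The quotient has basis $1,y_{10}$, in agreement with the value $2!/(1!)^2=2$ of Corollary~\ref{cor:free}.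
\end{example}

In general one would like to apply $\varphi$ to the factorization \eqref{eq:gen}. The difficulty is that the variables $x_{b,j}$ do not lie in $R$. They are quotients of degree-one monomials by $t$, and a common zero of the $e^i$ sends $t$ to $0$. The remedy is to divide not by $t=y_{(0,\dots,0)}$ but by a monomial $y_L$ that $\varphi$ does not kill. This shows, as in the example, that the array $(\varphi(y_J))_J$ is a product of $n$ vectors.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Suppose that $\varphi$ is a common zero of $e^0,\dots,e^{mn}$ other than the origin. By Lemma~\ref{lem:vertices} there is $L=(l_1,\dots,l_n)$ with $\lambda:=\varphi(y_L)\ne0$. Let $L[b\to j]$ denote $L$ with its $b$-th entry replaced by $j$. For every $J$,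
\begin{equation}\label{eq:rank1}
y_J\,y_L^{\,n-1}=\prod_{b=1}^ny_{L[b\to j_b]} .
\end{equation}
Indeed, both sides have projective degree $n$. In the $b$-th block of coordinates the left side has exponent $e_{j_b}+(n-1)e_{l_b}$. On the right the $b$-th factor contributes $e_{j_b}$ to this block and each of the other $n-1$ factors contributes $e_{l_b}$.

Put $z_{b,j}=\varphi(y_{L[b\to j]})/\lambda$, so that $z_{b,l_b}=1$. Applying $\varphi$ to \eqref{eq:rank1} gives $\varphi(y_J)\lambda^{n-1}=\lambda^n\prod_bz_{b,j_b}$, that is,
\begin{equation}\label{eq:factor}
\varphi(y_J)=\lambda\prod_{b=1}^nz_{b,j_b}\qquad\text{for all }J.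
\end{equation}
Define $f_b(q)=\sum_{j=0}^mz_{b,j}^k\,q^j\in\overline K[q]$. Each $f_b$ is nonzero, since its coefficient at $q^{l_b}$ is $1$. Expanding the product and using \eqref{eq:factor},
\[
\lambda^k\prod_{b=1}^nf_b(q)=\sum_J\varphi(y_J)^kq^{|J|}=\varphi(t)^k+\sum_{i=1}^{mn}\varphi(e^i)\,q^i=0 .
\]
This is impossible, because $\overline K[q]$ is an integral domain, $\lambda\ne0$ and every $f_b\ne0$. So the origin is the only common zero. By Lemma~\ref{lem:null} and Lemma~\ref{lem:reg}(b) the sequence is regular, and by Lemma~\ref{lem:reg}(a) its length is maximal.
\end{proof}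

No integer is ever inverted in this argument, which is why the characteristic plays no role.

\begin{proof}[Proof of Corollary~\ref{cor:free}]
For a graded vector space $M$ with finite-dimensional pieces let $H_M(s)=\sum_r(\dim_KM_r)s^r$. If $f$ is a homogeneous nonzerodivisor of degree $\kappa$ in a graded algebra $B$, then multiplication by $f$ embeds $B_{r-\kappa}$ in $B_r$ with cokernel $(B/fB)_r$, so $H_{B/fB}=(1-s^\kappa)H_B$. Put $D=mn$ and $\overline R=R/(e^0,\dots,e^D)$. Since $e^0$ has degree $1$ and the other $e^i$ have degree $k$, Theorem~\ref{thm:A} gives
\begin{equation}\label{eq:hilb}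
H_{\overline R}(s)=(1-s)(1-s^k)^{D}H_R(s).
\end{equation}

\emph{Freeness.} Let $A=K[T_0,\dots,T_D]$ be a polynomial ring with $\deg T_i=\operatorname{pdeg}(e^i)$, acting on $R$ by $T_i\mapsto e^i$. Choose homogeneous $g_1=1,g_2,\dots,g_N\in R$ whose images form a $K$-basis of $\overline R$. A homogeneous element of $R$ is a $K$-linear combination of the $g_j$ plus a sum $\sum_ie^ih_i$ with $h_i$ of smaller degree, so by induction on the degree the $g_j$ generate $R$ over $A$. Let $G$ be the free $A$-module on generators of degrees $\operatorname{pdeg}(g_j)$. It surjects onto $R$, and $H_G=H_{\overline R}/\bigl((1-s)(1-s^k)^D\bigr)=H_R$ by \eqref{eq:hilb}. A degree-preserving surjection between graded spaces with equal Hilbert series is bijective. Hence $R$ is free over $A$ with basis $g_1,\dots,g_N$. As $g_1=1$, the map $A\to R$ is injective, so $K[e^0,\dots,e^D]\cong A$ is a polynomial ring.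

\emph{The dimension.} The dilate $r\Delta_m$ has $\binom{m+r}m$ lattice points, so $\dim_KR_r=\binom{m+r}m^n$ for all $r\ge0$. This is a polynomial in $r$ of degree $D$ with leading coefficient $1/(m!)^n$. Write it as $\sum_{i=0}^D\beta_i\binom{r+i}i$; comparing leading coefficients gives $\beta_D=D!/(m!)^n$. Since $\sum_r\binom{r+i}is^r=(1-s)^{-i-1}$, we get $H_R=h(s)/(1-s)^{D+1}$ with $h(s)=\sum_i\beta_i(1-s)^{D-i}$ and $h(1)=\beta_D$. By \eqref{eq:hilb},
\[
H_{\overline R}(s)=h(s)\,(1+s+\dots+s^{k-1})^{D},
\]
and $\dim_K\overline R=H_{\overline R}(1)=k^{D}D!/(m!)^n$.
\end{proof}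

\begin{remark}
The multinomial coefficient fits the proof of Theorem~\ref{thm:A}, where the values of the $e^i$ are the coefficients of a product of $n$ polynomials of degree at most $m$. A monic polynomial with $mn$ distinct roots is an ordered product of $n$ monic polynomials of degree $m$ in exactly $(mn)!/(m!)^n$ ways, one for each distribution of the roots.
\end{remark}

\section{Supports of points and the edge criterion}\label{sec:edges}

The generating function used in Section~\ref{sec:product} needs a product of simplices, coefficients equal to $1$ and a common exponent. But consider why a product of nonzero polynomials is nonzero: its lowest coefficient is the product of the lowest coefficients. With $S_b=\{j:z_{b,j}\ne0\}$, formula \eqref{eq:factor} says that $\varphi(y_J)\neq0$ exactly for $J\in S_1\times\dots\times S_n$, and on this set the smallest color is attained only at $J=(\min S_1,\dots,\min S_n)$. In that color a single term survives, and a single term is nonzero whatever its coefficient and exponent. The set $S_1\times\dots\times S_n$ is the vertex set of a face of the polytope, and this is the form in which the argument extends.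

Let $Q$, $w$, $W$ and $\theta_i$ be as in \eqref{eq:theta}, and $R=K[Q]$. A (nonempty) \emph{face} of $Q$ is a set $F=\{v\in Q:\ell(v)=\gamma\}$, where $\ell$ is linear and $\gamma=\min_Q\ell$; vertices and edges are the faces of dimension $0$ and $1$. We use these standard facts. A face of a face of $Q$ is a face of $Q$. A nonempty intersection of faces is a face, so every nonempty subset of $Q$ lies in a smallest face. A face of dimension at least $1$ contains an edge. A point of a polytope that lies in no proper face lies in the relative interior. Finally, if a convex combination of points of $Q$ with positive coefficients lies in a face $F$, then all these points lie in $F$; to see this, apply $\ell$.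

The \emph{support} of a point $\varphi$ of $R$ is $S(\varphi)=\{v\in Q\cap\mathbb Z^d:\varphi(tx^v)\ne0\}$. A new feature is that $Q$ may have lattice points other than its vertices.

\begin{example}\label{ex:diamond}
Let $Q=\operatorname{conv}\{(0,0),(1,1),(1,-1),(2,0)\}$ and $w(v)=v_1$. The lattice points are the four vertices and the center $(1,0)$, so $W=\{0,1,2\}$. With $y_v=tx^v$ we have
\[
y_{(1,0)}^2=y_{(0,0)}\,y_{(2,0)}=y_{(1,1)}\,y_{(1,-1)}=t^2x_1^2 .
\]
Let $\varphi$ be a common zero of $\theta_0,\theta_1,\theta_2$. The elements $\theta_0$ and $\theta_2$ have one term each, so $\varphi$ kills $y_{(0,0)}$ and $y_{(2,0)}$. By the relations it kills $y_{(1,0)}$ and one of $y_{(1,\pm1)}$. Then $\varphi(\theta_1)=0$ has at most one term left, so $\varphi$ kills the other one too, and $\varphi$ is the origin. The three terms of $\theta_1$ can cancel only at a point whose support contains two of them, and the relations force such a support to contain $(0,0)$, where $\theta_0$ does not vanish.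
\end{example}

\begin{lemma}\label{lem:support}
Let $\varphi$ be a point of $R$ other than the origin. Then $S(\varphi)=F\cap\mathbb Z^d$ for a face $F$ of $Q$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:vertices}, $S=S(\varphi)$ is nonempty. Let $F$ be the smallest face of $Q$ containing $S$, and let $U$ be its vertex set. We first show $U\subseteq S$. The monomials $tx^v$ with $v\in S$ have a product that $\varphi$ does not kill, and we rewrite a power of this product in terms of all vertices of $F$. Let $p=\frac1{|S|}\sum_{v\in S}v$. If $p$ lay in a proper face of $F$, so would all of $S$, contradicting the minimality of $F$. So $p$ lies in the relative interior of $F$, and Lemma~\ref{lem:convex} gives $p=\sum_{u\in U}\lambda_uu$ with rational $\lambda_u>0$ and $\sum_u\lambda_u=1$. Choose $N\ge1$ such that all $N|S|\lambda_u$ are integers. Then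
\[
\prod_{v\in S}(tx^v)^N=\prod_{u\in U}(tx^u)^{N|S|\lambda_u},
\]
since both sides equal $t^{N|S|}x^{N|S|p}$. The left side is not killed by $\varphi$ and all exponents on the right are positive, so $\varphi(tx^u)\ne0$ for every $u\in U$.

Now let $v\in F\cap\mathbb Z^d$. By Lemma~\ref{lem:convex} some power $(tx^v)^{N'}$ with $N'\ge1$ is a product of monomials $tx^u$ with $u\in U$, so $\varphi(tx^v)\ne0$.
\end{proof}

For the converse direction of Theorem~\ref{thm:B}(1) we have to exploit an edge on which $w$ is constant. The tool is restriction to a face.

\begin{lemma}\label{lem:restrict}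
Let $F$ be a face of $Q$. The linear map $\pi_F\colon K[Q]\to K[F]$ that fixes $t^rx^v$ if $v\in rF$ and sends it to $0$ otherwise is a surjective homomorphism of graded $K$-algebras.
\end{lemma}

\begin{proof}
Let $F$ be given by $\ell$ and $\gamma$. For $v\in rQ$ we have $\ell(v)\ge r\gamma$, with equality if and only if $v\in rF$. So for $v\in rQ$ and $v'\in sQ$, the sum $v+v'$ lies in $(r+s)F$ if and only if $v\in rF$ and $v'\in sF$. This says that $\pi_F$ is multiplicative on monomials. Surjectivity holds because $rF\subseteq rQ$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]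
\emph{(1), if.} Let $w$ be non-constant on every edge, and let $\varphi$ be a point other than the origin, with $S(\varphi)=F\cap\mathbb Z^d$ as in Lemma~\ref{lem:support}. The set where $w$ attains its minimum $i$ on $F$ is a face of $F$, hence of $Q$. If it had dimension at least $1$, it would contain an edge of $Q$ on which $w$ is constant. So it is a single vertex $u$, and $i=w(u)\in W$. Then $u$ is the only element of $S(\varphi)$ of color $i$, and
\[
\varphi(\theta_i)=c_u\,\varphi(tx^u)^{k_i}\ne0 .
\]
Thus the origin is the only common zero of the $\theta_i$, and the quotient is finite-dimensional by Lemma~\ref{lem:null}. Lemma~\ref{lem:reg}(c) gives $|W|\ge d+1$.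

\emph{(1), only if.} Let $w$ be constant, equal to $i$, on an edge $E$. All lattice points of $E$ have color $i$, so $\pi_E(\theta_j)=0$ for $j\ne i$. Hence $\pi_E$ induces a surjection from $K[Q]/(\theta_j:j\in W)$ onto $K[E]/(f)$, where $f=\pi_E(\theta_i)$ is homogeneous of degree $\kappa=k_i$. One element is too few to make $K[E]$ finite-dimensional. Indeed, let the endpoints of $E$ differ by $\rho\ge1$ times a primitive lattice vector. Then $rE$ has $r\rho+1$ lattice points. For $r\ge\kappa$ the degree-$r$ part of $(f)$ is $f\cdot K[E]_{r-\kappa}$, so
\[
\dim_K\bigl(K[E]/(f)\bigr)_r\ge(r\rho+1)-\bigl((r-\kappa)\rho+1\bigr)=\kappa\rho\ge1 .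
\]
So $K[E]/(f)$ is infinite-dimensional, and therefore $K[Q]/(\theta_j:j\in W)$ is too.

\emph{(2).} If $w$ is non-constant on every edge and $|W|=d+1$, then (1) and Lemma~\ref{lem:reg}(b) show that the $\theta_i$ form a regular sequence in any order, and its length is maximal by Lemma~\ref{lem:reg}(a). Conversely, if they form a regular sequence of length $d+1$ in some order, then $|W|=d+1$, the quotient is finite-dimensional by Lemma~\ref{lem:reg}(b), and (1) gives the condition on the edges.
\end{proof}

\begin{example}
Neither condition in Theorem~\ref{thm:B}(2) implies the other. On the unit square, $w(v)=v_1+2v_2$ is non-constant on all edges, but $W=\{0,1,2,3\}$ has four elements while $d+1=3$. On the rectangle $Q=[0,2]\times[0,1]$, $w(v)=v_1$ has $W=\{0,1,2\}$ of the right size but is constant on the vertical edges. With all $c_v=k_i=1$ we get $\theta_i=tx_1^i(1+x_2)$, and the substitution $t,x_1\mapsto1$, $x_2\mapsto-1$ is a common zero other than the origin.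
\end{example}

\begin{remark}
The hypothesis $c_v\ne0$ is used only at the vertex $u$, and at vertices it is needed. Let $u$ be a vertex and let $\varphi_u$ be the composite of $\pi_{\{u\}}$ with the map $tx^u\mapsto1$ on the polynomial ring $K[\{u\}]=K[tx^u]$. Then $\varphi_u(\theta_j)=0$ for $j\ne w(u)$ and $\varphi_u(\theta_{w(u)})=c_u$. If $c_u=0$, no power of $tx^u$ lies in the ideal $(\theta_j:j\in W)$, and the quotient is nonzero in every degree.
\end{remark}

\section{Weights on products of simplices}\label{sec:weights}

Let $Q$, $w$ and $A_b$ be as in Theorem~\ref{thm:C}, so that $d=\sum_bm_b$. The lattice points of $Q$ are its vertices $(e_{j_1},\dots,e_{j_n})$, of color $a_{1,j_1}+\dots+a_{n,j_n}$. Hence $W$ is the sumset $A_1+\dots+A_n$, and the condition $|W|=d+1$ asks that this sumset be as small as possible.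

The smallest case is the square with $A_1=\{0,a\}$, $A_2=\{0,a'\}$ and $a,a'>0$. The colors are $0$, $a$, $a'$, $a+a'$, and both $a$ and $a'$ lie strictly between $0$ and $a+a'$. So $|W|=3$ if and only if $a=a'$. In general the colors are arranged on a grid, and we show that the same equality must hold in every unit square of the grid.

\begin{proof}[Proof of Theorem~\ref{thm:C}]
The faces of a product of polytopes are the products of faces, and dimensions add. So an edge of $Q$ is the product of an edge of one factor $\Delta_{m_b}$ with vertices of the others. Any two vertices $e_j,e_{j'}$ of a simplex span an edge, and along the corresponding edge of $Q$ the function $w$ changes by $a_{b,j'}-a_{b,j}$. Therefore $w$ is non-constant on all edges if and only if, for each $b$, the numbers $a_{b,0},\dots,a_{b,m_b}$ are distinct, that is, $|A_b|=m_b+1$. Assume this from now on. By Theorem~\ref{thm:B}(2) it remains to decide when $|W|=d+1$. For $n=1$ we have $W=A_1$, so the condition always holds.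

Let $n\ge2$ and sort $A_b=\{\alpha_{b,0}<\dots<\alpha_{b,m_b}\}$. For $I=(i_1,\dots,i_n)$ in the grid $\Gamma=\prod_b\{0,\dots,m_b\}$ put $\sigma(I)=\sum_b\alpha_{b,i_b}$ and $|I|=\sum_bi_b$, so that $W=\sigma(\Gamma)$.

Suppose that every $A_b$ is an arithmetic progression with difference $g\ge1$. Then $\sigma(I)=\sigma(0)+g|I|$, and $|I|$ takes the values $0,\dots,d$, so $|W|=d+1$.

Conversely, suppose $|W|=d+1$. Call a sequence $I_0,\dots,I_d$ in $\Gamma$ a \emph{path} if $I_0=(0,\dots,0)$, $I_d=(m_1,\dots,m_n)$ and each step raises one coordinate by $1$; then $|I_p|=p$. Along a path $\sigma$ is strictly increasing, so it takes $d+1$ distinct values. These are all of $W$, in increasing order, so $\sigma(I_p)$ is the $(p+1)$-st smallest element of $W$. Every $I\in\Gamma$ lies on a path: raise the coordinates one step at a time from $0$ to $I$, and then from $I$ to $(m_1,\dots,m_n)$. Hence $\sigma(I)$ depends only on $|I|$.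

Let $b\ne c$, $0\le i<m_b$ and $0\le j<m_c$. Compare the element of $\Gamma$ with entries $i+1,j$ in positions $b,c$ and the one with entries $i,j+1$, all other entries being $0$. They have the same $|I|$, so $\alpha_{b,i+1}+\alpha_{c,j}=\alpha_{b,i}+\alpha_{c,j+1}$, that is,
\[
\alpha_{b,i+1}-\alpha_{b,i}=\alpha_{c,j+1}-\alpha_{c,j}.
\]
Put $g=\alpha_{1,1}-\alpha_{1,0}$, an integer $\ge1$. Taking $c=1$, $j=0$ shows that every consecutive difference in $A_b$ equals $g$ for $b\ne1$. Taking $b=1$, $c=2$, which is possible because $n\ge2$, shows the same for $A_1$. So every $A_b$ is an arithmetic progression with difference $g$.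

For the last statement, all $A_b$ equal $A=\{0,a_1,\dots,a_m\}$. An arithmetic progression with $m+1$ terms and difference $g$ contains $0$ if and only if it is $g\cdot\{-s,\dots,m-s\}$ for some $0\le s\le m$, where $s$ is the number of negative terms.
\end{proof}

For instance, on $\Delta_2\times\Delta_2$ the weight vector $(1,3)$ on both factors fails: $A=\{0,1,3\}$ and $A+A=\{0,1,2,3,4,6\}$ has six elements, while $d+1=5$. The weight vector $(1,-1)$ is valid, with $g=s=1$ and $W=\{-2,-1,0,1,2\}$.

\begin{thebibliography}{9}

\bibitem{BH}
Bruns and Herzog, \emph{Cohen--Macaulay Rings}.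

\bibitem{Hochster}
Hochster, \emph{Rings of invariants of tori, Cohen--Macaulay rings generated by monomials, and polytopes}, Ann. of Math. 96 (1972).

\bibitem{LR}
Fabi\'an Levic\'an-Santib\'a\~nez and Marino Romero, \emph{Color rules for cyclic wreath products and semigroup algebras from projective toric varieties}, arXiv:2504.19008 (2025).

\end{thebibliography}
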